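# Why no connected crystal has sub-ballistic transport

## 1. Crystals, Floquet matrices, and the spreading of a wave packet

Throughout, $\mathbb T^d=\mathbb R^d/\mathbb Z^d$, $|\cdot|$ is the Euclidean norm, inner products are linear in the second slot, and $\|M\|$ is the operator norm of a matrix $M$. We fix $d\ge1$ and a basis $\mathfrak a=(\mathfrak a_1,\dots,\mathfrak a_d)$ of $\mathbb R^d$, and write $k_{\mathfrak a}=\sum_i k_i\mathfrak a_i$ for $k\in\mathbb Z^d$.

**Definition 1 (crystal).** Let $V_0=\{v_1,\dots,v_\nu\}\subset\mathbb R^d$ be a finite set whose lattice translates are pairwise distinct. A periodic graph $\Gamma$ has vertex set $V=\{v_i+k_{\mathfrak a}:1\le i\le\nu,\ k\in\mathbb Z^d\}$, and the edge from $v_i+n_{\mathfrak a}$ to $v_j+(n+k)_{\mathfrak a}$ carries a weight $w_{ij}(k)$ which does not depend on $n$. The weights are nonnegative, symmetric ($w_{ij}(k)=w_{ji}(-k)$) and summable ($w_{ij}\in\ell^1(\mathbb Z^d)$). A crystal is such a graph with $\nu<\infty$. It is connected if any two vertices are joined by a finite path of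 edges of positive weight. A crystal is taken to be connected unless we say otherwise; this excludes graphs with no edges and graphs that split into finite pieces.

A vertex may have infinitely many neighbors. We keep three examples at hand, all with $d=1$.

* The line: $\nu=1$ and $w(1)=w(-1)=1$, all other weights $0$.
* The long-range line with exponent $p>1$: $\nu=1$, $w(k)=|k|^{-p}$ for $k\ne0$, $w(0)=0$. Every vertex is joined to every other one.
* The thick line: $\nu=2$ and $w_{ij}(\pm1)=1$ for all $i,j\in\{1,2\}$, all other weights $0$. It is connected: $v_1+n_{\mathfrak a}$ is joined to both vertices in each of the two neighboring cells, and $v_1+n_{\mathfrak a}$ reaches $v_2+n_{\mathfrak a}$ through $v_1+(n+1)_{\mathfrak a}$.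

**Definition 2 (operator and Floquet matrix).** Let $Q_1,\dots,Q_\nu$ be real. On $\ell^2(V)$,
$$(\mathcal H_\Gamma\phi)(v_i+n_{\mathfrak a})=Q_i\,\phi(v_i+n_{\mathfrak a})+\sum_{j=1}^\nu\sum_{k\in\mathbb Z^d}w_{ij}(k)\,\phi(v_j+(n+k)_{\mathfrak a}).$$
The Floquet transform of $\phi$ is $\hat\phi_i(\theta)=\sum_n\phi(v_i+n_{\mathfrak a})e^{-2\pi i n\cdot\theta}$, and the Floquet matrix is
$$H(\theta)=(h_{ij}(\theta))_{i,j=1}^\nu,\qquad h_{ij}(\theta)=Q_i\delta_{ij}+\sum_{k\in\mathbb Z^d}w_{ij}(k)\,e^{2\pi i k\cdot\theta}. \tag{1}$$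

Replacing $n$ by $n-k$ in the sum over $n$ gives $\widehat{\mathcal H_\Gamma\phi}(\theta)=H(\theta)\hat\phi(\theta)$. Since $w_{ij}\in\ell^1$, $H$ is continuous on $\mathbb T^d$. It is Hermitian, because $\overline{h_{ji}(\theta)}=Q_i\delta_{ij}+\sum_k\overline{w_{ji}(-k)}\,e^{2\pi ik\cdot\theta}=h_{ij}(\theta)$. This uses only $w_{ij}(k)=\overline{w_{ji}(-k)}$, so it also works for complex weights with that symmetry. The evolution $e^{it\mathcal H_\Gamma}$ becomes multiplication by the unitary matrix $e^{itH(\theta)}$.

Examples, with $Q=0$. For the line, $h(\theta)=2\cos2\pi\theta$. For the long-range line, $h(\theta)=2\sum_{k\ge1}k^{-p}\cos2\pi k\theta$. For the thick line, $H(\theta)=2\cos(2\pi\theta)\begin{pmatrix}1&1\\1&1\end{pmatrix}$, with eigenvalues $4\cos2\pi\theta$ and $0$.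

**Definition 3 (position).** $(x\phi)(v_i+n_{\mathfrak a})=n\,\phi(v_i+n_{\mathfrak a})$, and $\|x\phi\|^2=\sum_{i,n}|n|^2|\phi(v_i+n_{\mathfrak a})|^2\in[0,\infty]$. For instance, $\|x\delta_{v_i+n_{\mathfrak a}}\|=|n|$.

Write $H^1=H^1(\mathbb T^d)$ for the Sobolev space. Multiplication by $n_m$ on the vertex side is $-\frac1{2\pi i}\partial_m$ on the Floquet side, so Parseval gives
$$\|x\phi\|=\frac1{2\pi}\|\nabla\hat\phi\|_{L^2},\qquad \|x\phi\|<\infty\iff\hat\phi\in H^1. \tag{2}$$
Spreading of the wave packet is thus the same as roughness in $\theta$. Note that compact support of $\psi$ means finite support, and then $\hat\psi$ is a vector of trigonometric polynomials; for $\psi=\delta_{v_i+n_{\mathfrak a}}$ it is $e^{-2\pi in\cdot\theta}\mathbf e_i$.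

**Definition 4 (transport).** The crystal has sub-ballistic transport if $\lim_{t\to\infty}\|xe^{it\mathcal H_\Gamma}\psi\|/t=0$ for all $\psi$ of compact support; in particular the norm must be finite for all large $t$. We write $f(t)\sim t^\beta$ if $c\,t^\beta\le f(t)\le C\,t^\beta$ for all large $t$, with constants $0<c\le C<\infty$.

Examples. On the line, $\hat\delta_{v_1}=1$ and $\partial_\theta e^{2it\cos2\pi\theta}=-4\pi it\sin(2\pi\theta)e^{2it\cos 2\pi\theta}$, so $\|xe^{it\mathcal H}\delta_{v_1}\|=\frac{1}{2\pi}\cdot4\pi t\cdot\frac1{\sqrt2}=\sqrt2\,t$ for $t\ge0$: this is not sub-ballistic. A graph with no edges has $H(\theta)=\mathrm{diag}(Q_i)$ and $\|xe^{it\mathcal H}\psi\|=\|x\psi\|$ for all $t$; it is sub-ballistic, but it is not connected. On the thick line, $\psi=\delta_{v_1}-\delta_{v_2}$ has $\hat\psi=(1,-1)^\top$ and $H\hat\psi=0$, so this $\psi$ does not move at all, although the graph is connected. Sub-ballistic transport asks for slow spreading of every $\psi$, and the thick line shows that the quantifier matters.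

We also recall the textbook facts that will be used. A matrix belongs to $H^1$ if its entries do, and $C$ denotes the continuous functions on $\mathbb T^d$.

* Fact A (absolute continuity on lines). A continuous $f$ on $\mathbb T^d$ is in $H^1$ if and only if for each $m$ it is absolutely continuous on almost every line parallel to the $m$-th axis and its classical partial derivatives, which then exist a.e., are in $L^2$. In that case the classical and weak derivatives agree a.e. Consequently $H^1\cap C$ is closed under products and complex conjugation, with the usual product rule a.e. Also, by Parseval, a continuous $H$ as in (1) is in $H^1$ if and only if $\sum_{i,j,k}|k|^2|w_{ij}(k)|^2<\infty$.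
* Fact B (arguments). Let $g:[\alpha,\beta]\to\mathbb C$ be absolutely continuous with $|g|\ge m>0$, and let $\vartheta$ be continuous with $g=|g|e^{i\vartheta}$. Then $\vartheta$ is absolutely continuous and $\vartheta'=\mathrm{Im}(g'/g)$ a.e. Proof: cut $[\alpha,\beta]$ into finitely many intervals, on each of which $|g-g(x_0)|\le m/2$ for some $x_0$ in it. There $g/g(x_0)$ stays in the disc of radius $\frac12$ around $1$, where the principal logarithm is smooth and Lipschitz, and $\vartheta$ differs from $\mathrm{Im}\,\mathrm{Log}(g/g(x_0))$ by a constant. Apply the chain rule.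
* Fact C (Weyl). If $E_1\le\dots\le E_\nu$ and $E_1'\le\dots\le E'_\nu$ are the ordered eigenvalues of Hermitian matrices $M,M'$, then $|E_j-E_j'|\le\|M-M'\|$. Applied to diagonal matrices, this says that sorting a list is 1-Lipschitz in the sup norm.
* Fact D (Perron–Frobenius). An irreducible entrywise nonnegative symmetric matrix has a simple largest eigenvalue, with an eigenvector all of whose entries are positive.
* Fact E (Rellich; Kato, *Perturbation Theory for Linear Operators*, Ch. II). If $A,B$ are Hermitian, then for real $s$ near $0$ the matrix $A+sB$ has an orthonormal basis of eigenvectors $u_l(s)$ with eigenvalues $\mu_l(s)$, all real-analytic in $s$.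

## 2. Sub-ballistic, diffusive or anomalous speed

The following problem is posed, as an open one, by Joachim Kerner, Olaf Post, Mostafa Sabri and Matthias Täufer in "The curious spectra and dynamics of non-locally finite crystals", arXiv:2411.14965 (2024). Is there a crystal with sub-ballistic transport? If yes, can one construct a crystal with diffusive speed, $\|xe^{it\mathcal H_\Gamma}\psi\|\sim t^{1/2}$ for every nonzero compactly supported $\psi$? Or one with anomalous speed, $\sim t^\alpha$ for every nonzero compactly supported $\psi$, with $\alpha\in(0,1)\setminus\{\frac12\}$?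

The same paper records that if $\nu=1$ and $h$ is Lipschitz, the limit of $\|xe^{it\mathcal H_\Gamma}\delta_v\|/t$ is nonzero, so such a crystal is not sub-ballistic. In general the weights are only summable, so $H$ is merely continuous, and $\nu$ may exceed $1$.

The answer is no to all three questions.

**Theorem 1.** Let $\Gamma$ be a connected crystal. The largest eigenvalue of $H(0)$ is simple, with a unit eigenvector $\varphi$ that has strictly positive entries. Let $\psi$ be compactly supported with
$$\langle\varphi,\hat\psi(0)\rangle=\sum_i\varphi_i\sum_n\psi(v_i+n_{\mathfrak a})\ne0;$$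
this holds for $\psi=\delta_v$ for every $v$, and for every nonzero $\psi\ge0$. Then there are $c,t_0>0$ with
$$\|xe^{it\mathcal H_\Gamma}\psi\|\ge c\,t\qquad(t\ge t_0),$$
where the value $+\infty$ is allowed on the left. Consequently no crystal has sub-ballistic transport, and $\|xe^{it\mathcal H_\Gamma}\psi\|\sim t^\alpha$ for every nonzero compactly supported $\psi$ is impossible for every $\alpha<1$.

Two further theorems complete the picture. Theorem 2 (Section 6) drops the sign condition, computes the exact speed, and shows that sub-ballistic transport, when it happens for complex weights, means bounded motion. Theorem 3 (Section 9) shows that every $\alpha\in(0,1)$ does occur for some single $\psi$ in a connected crystal with nonnegative weights.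

## 3. Scalar crystals by hand

Let $\nu=1$, so $H=h$ is a real continuous function and $\widehat{e^{it\mathcal H}\delta_{v_1}}=e^{ith}$.

Suppose first that $h\in H^1$. Then $\partial_m e^{ith}=it(\partial_mh)e^{ith}$, and (2) gives
$$\|xe^{it\mathcal H}\delta_{v_1}\|=\frac{|t|}{2\pi}\|\nabla h\|_{L^2}. \tag{3}$$
This is linear in $t$ unless $h$ is constant. It is not constant: $h$ is real, so
$$h(0)-h(\theta)=\sum_kw(k)\,(1-\cos2\pi k\cdot\theta)\ge0,$$
with equality only if $k\cdot\theta\in\mathbb Z$ whenever $w(k)>0$. Connectedness says that those $k$ generate the group $\mathbb Z^d$, so equality forces $\theta\in\mathbb Z^d$. This is the only place where nonnegativity enters.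

Suppose next that $h\notin H^1$. If $e^{ith}\in H^1$ for some $t\neq0$, then on almost every line parallel to an axis $e^{ith}$ is absolutely continuous and $th$ is a continuous argument of it. By Fact B, $h$ is absolutely continuous there with $|t||\partial_mh|=|\partial_me^{ith}|\in L^2$, so $h\in H^1$ by Fact A, a contradiction. So the norm is $+\infty$ for every $t\ne0$. For the long-range line, $\sum_kk^2|k|^{-2p}<\infty$ exactly when $p>\frac32$: the speed is finite and linear for $p>\frac32$, and for $1<p\le\frac32$ the norm is infinite at all $t\ne0$.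

There is a third computation, which needs no derivative of $h$. Take $d=1$ and $s\in(0,1)$. If $e^{ith}\in H^1$, its continuous argument $th$ changes by $t(h(0)-h(s))$ between $0$ and $s$, so by Fact B
$$\int_0^s|\partial_\theta e^{ith}|\,d\theta\ \ge\ t\,(h(0)-h(s)).$$
A continuous curve on the unit circle has to run through all the angle by which its argument changes. Only the values of $h$ at two points enter.

## 4. Where differentiating $e^{itH}$ stops working

For $\nu\ge2$ the natural attempt is to imitate (3): write $u_t=e^{itH}\hat\psi=\sum_je^{itE_j}P_j\hat\psi$ with eigenvalues $E_j(\theta)$ and eigenprojections $P_j(\theta)$, differentiate, and read off the term $it\,(\nabla E_j)e^{itE_j}P_j\hat\psi$. This stops at two points.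

First, $H$, $E_j$ and $P_j$ need not be differentiable, and, unlike for $\nu=1$, the norm can be finite at some times all the same. Take signed weights for simplicity: $d=1$, $f(\theta)=\sum_{j\ge1}2^{-j}\cos(2\pi4^j\theta)$ and
$$H=\begin{pmatrix}\cos f&\sin f\\ \sin f&-\cos f\end{pmatrix}. \tag{4}$$
The Fourier coefficients of $f$ are absolutely summable. Functions with this property form a Banach algebra, so $\cos f$ and $\sin f$ have it too. They are real and even, so the weights are real with $w_{ij}(k)=w_{ji}(-k)$. But $f\notin H^1$, since $\sum_kk^2|\hat f(k)|^2=\sum_j2\cdot16^j\cdot4^{-j-1}=\infty$. Hence $e^{if}\notin H^1$ by Fact B, and neither column of $H$ is in $H^1$. Since $H^2=1$, $e^{itH}=\cos t+i\sin t\,H$. So $\|xe^{it\mathcal H}\delta_{v_i}\|<\infty$ exactly for $t\in\pi\mathbb Z$. A lower bound at a given time has to cope with an $H$ that has no derivative in $L^2$.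

Second, even when $H$ is a trigonometric polynomial, $H$ and $\partial H$ need not commute, and $\partial e^{itH}$ need not grow. Take $d=1$, $\nu=2$ and
$$H(\theta)=\begin{pmatrix}\cos2\pi\theta&i\sin2\pi\theta\\-i\sin2\pi\theta&-\cos2\pi\theta\end{pmatrix}. \tag{5}$$
The weights are real and signed: $w_{11}(\pm1)=\frac12$, $w_{22}(\pm1)=-\frac12$, $w_{12}(\pm1)=\pm\frac12$, $w_{21}(\pm1)=\mp\frac12$. They satisfy $w_{ij}(k)=w_{ji}(-k)$. The graph of nonzero weights is connected: it has the same edges as the thick line. The diagonal of $H^2$ is $\cos^2+\sin^2=1$ and the off-diagonal entries cancel, so $H^2=1$ and $\|xe^{it\mathcal H}\psi\|\le\|x\psi\|+\|x\mathcal H\psi\|$ for all $t$. So nonnegativity is needed for Theorem 1, and it must supply a band that really moves.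

The winding computation of Section 3 avoids the first obstacle. For the second, we look at the largest eigenvalue near $\theta=0$, where nonnegativity makes it behave like $h$ in the scalar case. What remains is to extract a scalar function carrying the phase $e^{it\lambda}$. Using $P(\theta)u_t(\theta)$ would be a mistake, since the projection $P(\theta)$ need not be in $H^1$. Instead we pair $u_t$ with the fixed vector $\varphi$: then $\langle\varphi,u_t\rangle$ is in $H^1$ as soon as $u_t$ is, and the other phases contribute an error that is small near $\theta=0$, uniformly in $t$.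

## 5. Proof of Theorem 1: the top band winds

**Step 1 (the top eigenvalue has a strict maximum at $\theta=0$).** This step supplies the band that moves. Let $\lambda(\theta)=\max\sigma(H(\theta))$, continuous by Fact C. For large $c$ the real symmetric matrix $H(0)+c$ is entrywise nonnegative. It is irreducible: otherwise there is $\emptyset\ne I\subsetneq\{1,\dots,\nu\}$ with $0=h_{ij}(0)=\sum_kw_{ij}(k)$ for all $i\in I$, $j\notin I$. The terms are nonnegative, so $w_{ij}(k)=w_{ji}(-k)=0$ for all such $i,j$ and all $k$, and no edge leaves the vertices with index in $I$; this contradicts connectedness. By Fact D, $\lambda(0)$ is simple with a unit eigenvector $\varphi$ with positive entries.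

Claim: $\lambda(\theta)<\lambda(0)$ for $\theta\notin\mathbb Z^d$. Suppose $\lambda(\theta)\ge\lambda(0)$, let $u$ be a unit eigenvector of $H(\theta)$ for $\lambda(\theta)$, and write $|u|=(|u_i|)_i$. Then
$$\lambda(\theta)=\langle u,H(\theta)u\rangle=\sum_iQ_i|u_i|^2+\sum_{i,j,k}w_{ij}(k)\,\mathrm{Re}\big(\bar u_ie^{2\pi ik\cdot\theta}u_j\big)\le\langle|u|,H(0)|u|\rangle\le\lambda(0).$$
So equality holds throughout. Equality on the right says that the unit vector $|u|$ maximizes the quadratic form of $H(0)$, so it is an eigenvector for $\lambda(0)$; by simplicity and nonnegativity $|u|=\varphi$. Write $u_i=\varphi_iz_i$ with $|z_i|=1$. In the first inequality each term on the left is at most the corresponding term $w_{ij}(k)|u_i||u_j|$, so equality holds in every term, and since $\varphi_i\varphi_j>0$,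
$$\bar z_i\,e^{2\pi ik\cdot\theta}z_j=1\qquad\text{whenever }w_{ij}(k)>0.$$
Define $f(v_i+n_{\mathfrak a})=e^{2\pi in\cdot\theta}z_i$ on $V$. Along an edge of positive weight,
$$f(v_j+(n+k)_{\mathfrak a})=e^{2\pi in\cdot\theta}\,e^{2\pi ik\cdot\theta}z_j=e^{2\pi in\cdot\theta}z_i=f(v_i+n_{\mathfrak a}).$$
As $\Gamma$ is connected, $f$ is constant. Comparing $v_1+n_{\mathfrak a}$ with $v_1$ gives $e^{2\pi in\cdot\theta}=1$ for all $n\in\mathbb Z^d$, so $\theta\in\mathbb Z^d$. This proves the claim.

**Step 2 (a scalar function with phase close to $t\lambda$).** This step isolates the phase of the top band with errors uniform in $t$. Let $a=\langle\varphi,\hat\psi(0)\rangle\ne0$, $u_t=e^{itH}\hat\psi$ (continuous in $\theta$) and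
$$g_t(\theta)=\langle\varphi,u_t(\theta)\rangle .$$
For $\theta$ near $0$, $\lambda(\theta)$ is simple and stays at a positive distance from the other eigenvalues (Fact C), so its spectral projection $P(\theta)$ is continuous, being a contour integral of the resolvent over a fixed small circle around $\lambda(0)$. Also $P(0)\varphi=\varphi$. Put $P^\perp=1-P$. Since $P$ commutes with $H$,
$$g_t=e^{it\lambda}p+r_t,\qquad p=\langle\varphi,P\hat\psi\rangle,\qquad r_t=\langle P^\perp\varphi,e^{itH}P^\perp\hat\psi\rangle,\qquad |r_t|\le|P^\perp(\theta)\varphi|\,|\hat\psi(\theta)|.$$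
The bound on $r_t$ does not involve $t$ and vanishes at $\theta=0$, while $p(0)=\langle\varphi,\hat\psi(0)\rangle=a$. So there is $\varepsilon\in(0,\frac12)$, independent of $t$, with $|p-a|\le|a|/4$ and $|r_t|\le|a|/4$ for $|\theta|\le\varepsilon$. There
$$g_t=a\,e^{it\lambda}(1+\eta_t),\qquad \eta_t=\frac{p-a}{a}+\frac{e^{-it\lambda}r_t}{a},\qquad|\eta_t|\le\tfrac12,$$
with $\eta_t$ continuous. Hence $|g_t|\ge|a|/2$. The point $1+\eta_t$ lies in the disc of radius $\frac12$ around $1$, so $\beta_t=\mathrm{Arg}(1+\eta_t)\in[-\frac\pi6,\frac\pi6]$ is continuous, and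
$$\vartheta_t=t\lambda+\beta_t$$
is a continuous argument of $g_t/a$ on $|\theta|\le\varepsilon$.

**Step 3 (the cost of winding).** This step converts the change of $\vartheta_t$ into a lower bound for $\nabla u_t$. Write $\theta=(\sigma,y)\in\mathbb R\times\mathbb R^{d-1}$ and $s=\varepsilon/2$. Since $0<s<1$, Step 1 gives $\lambda(0,0)-\lambda(s,0)=4\delta$ with $\delta>0$. By continuity there is $\rho\in(0,\varepsilon/2)$ with
$$\lambda(0,y)-\lambda(s,y)\ge2\delta\qquad(|y|\le\rho).$$
All points $(\sigma,y)$ with $0\le\sigma\le s$, $|y|\le\rho$ satisfy $|\theta|<\varepsilon$, so Step 2 applies to them. (If $d=1$ there is no $y$; omit the integration over $y$ below.)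

Let $t>0$ be such that $\|xe^{it\mathcal H_\Gamma}\psi\|<\infty$; otherwise there is nothing to prove. By (2), $u_t\in H^1$, so $g_t\in H^1\cap C$. By Fact A, for a.e. $|y|\le\rho$ the function $\sigma\mapsto g_t(\sigma,y)$ is absolutely continuous on $[0,s]$ with derivative $\partial_1g_t$. By Fact B, so is $\vartheta_t$, with $|\partial_\sigma\vartheta_t|=|\mathrm{Im}(\partial_1g_t/g_t)|\le\frac2{|a|}|\partial_1g_t|$. The values of $\beta_t$ at the two ends differ by at most $\frac\pi3$, so
$$2\delta t-\frac\pi3\le|\vartheta_t(s,y)-\vartheta_t(0,y)|\le\frac2{|a|}\int_0^s|\partial_1g_t(\sigma,y)|\,d\sigma.$$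
For $t\ge t_0:=\pi/(3\delta)$ the left side is at least $\delta t$. By Cauchy–Schwarz,
$$\int_0^s|\partial_1g_t|^2\,d\sigma\ge\frac1s\Big(\int_0^s|\partial_1g_t|\,d\sigma\Big)^2\ge\frac{|a|^2\delta^2}{4s}\,t^2 .$$
Integrate over $|y|\le\rho$; the region embeds in $\mathbb T^d$ because $\varepsilon<\frac12$. Since $\varphi$ is a fixed unit vector, $|\partial_1g_t|\le|\partial_1u_t|$, and (2) gives
$$\|xe^{it\mathcal H_\Gamma}\psi\|\ge\frac1{2\pi}\|\partial_1g_t\|_{L^2}\ge c\,t,\qquad c=\frac{|a|\delta}{4\pi}\sqrt{\frac{|\{y\in\mathbb R^{d-1}:|y|\le\rho\}|}{s}}>0,$$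
where the measure is replaced by $1$ if $d=1$.

**Step 4 (consequences).** This step draws the conclusions of the theorem. For nonzero $\psi\ge0$, in particular $\psi=\delta_v$, we have $\langle\varphi,\hat\psi(0)\rangle=\sum_i\varphi_i\sum_n\psi(v_i+n_{\mathfrak a})>0$ because $\varphi>0$. So $\|xe^{it\mathcal H_\Gamma}\delta_v\|\ge ct$ for $t\ge t_0$. This rules out $\|xe^{it\mathcal H_\Gamma}\delta_v\|/t\to0$, and it rules out an upper bound $C\,t^\alpha$ with $\alpha<1$ for large $t$. $\blacksquare$

The condition on $\hat\psi(0)$ cannot be dropped: on the thick line $\varphi=(1,1)^\top/\sqrt2$, and the stationary state $\delta_{v_1}-\delta_{v_2}$ has $\langle\varphi,\hat\psi(0)\rangle=0$.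

Higher moments follow at once. Put $\||x|^q\phi\|^2=\sum_{i,n}|n|^{2q}|\phi(v_i+n_{\mathfrak a})|^2$. If $\|\phi\|=1$ and $q\ge1$, Hölder's inequality for the probability weights $|\phi|^2$ gives $\||x|^q\phi\|\ge\|x\phi\|^q$, so after normalizing $\psi$ we get $\||x|^qe^{it\mathcal H_\Gamma}\psi\|\ge c_qt^q$ for $t\ge t_0$.

## 6. Arbitrary weights: the group of times with finite second moment

From here to the end of Section 8 signs and connectedness play no role, except in part (d).

**Theorem 2.** Let $w_{ij}\in\ell^1(\mathbb Z^d)$ be complex with $w_{ij}(k)=\overline{w_{ji}(-k)}$; no sign or connectedness assumption is made. Let $E_1(\theta)\le\dots\le E_\nu(\theta)$ be the ordered eigenvalues of $H(\theta)$, and $P_E(\theta)$ the spectral projections.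

(a) $G=\{t\in\mathbb R:\|xe^{it\mathcal H}\psi\|<\infty\ \text{for all compactly supported }\psi\}$ is a subgroup of $\mathbb R$. If $\sum_{i,j,k}|k|^2|w_{ij}(k)|^2<\infty$ then $G=\mathbb R$. Otherwise $G$ is discrete.

(b) If $G=\mathbb R$, then $E_j\in H^1$, and for every compactly supported $\psi$ the limit $L(\psi)=\lim_{t\to\infty}\|xe^{it\mathcal H}\psi\|/t$ exists, is finite, and
$$L(\psi)^2=\frac1{4\pi^2}\int_{\mathbb T^d}\sum_{E\in\sigma(H(\theta))}|\nabla E|^2\,|P_E\hat\psi|^2\,d\theta,\qquad\sum_{i=1}^\nu L(\delta_{v_i})^2=\frac1{4\pi^2}\sum_{j=1}^\nu\|\nabla E_j\|_{L^2}^2,$$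
where for a.e. $\theta$ all $E_j$ with $E_j(\theta)=E$ have the same gradient, denoted $\nabla E$.

(c) The following are equivalent: (i) transport is sub-ballistic; (ii) $\sum|k|^2|w_{ij}(k)|^2<\infty$ and all $E_j$ are constant; (iii) $\sup_{t\in\mathbb R}\|xe^{it\mathcal H}\psi\|<\infty$ for every compactly supported $\psi$. Hence $\sim t^\alpha$ for all nonzero compactly supported $\psi$, with $\alpha\in(0,1)$, is impossible even for signed or complex weights.

(d) If moreover $w\ge0$ and $\Gamma$ is connected, then either $\sum|k|^2w_{ij}(k)^2<\infty$ and $0<L(\delta_v)<\infty$ for every vertex $v$; or, outside a discrete set of times $t$, $\|xe^{it\mathcal H}\delta_{v_i}\|=\infty$ for some $i$.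

Examples. For (4), $G=\pi\mathbb Z$. For (5), condition (ii) holds with $E_1=-1$, $E_2=1$. For the thick line, (b) gives $L(\delta_{v_1})^2=\frac1{4\pi^2}\int_0^1(8\pi\sin2\pi\theta)^2\cdot\frac12\,d\theta=4$, and likewise for $v_2$. The sum is $8=\frac1{4\pi^2}\int_0^1(8\pi\sin2\pi\theta)^2d\theta$, as the second formula requires.

**Step 1 of (a): $G$ is a group.** This step rewrites $G$ in terms of $e^{itH}$. Every compactly supported $\psi$ is a finite combination of $\delta_{v_i+n_{\mathfrak a}}$, whose Floquet transforms are $e^{-2\pi in\cdot\theta}\mathbf e_i$. Multiplication by trigonometric polynomials preserves $H^1$, so finiteness for all compactly supported $\psi$ is equivalent to finiteness for $\delta_{v_1},\dots,\delta_{v_\nu}$, that is, to $e^{itH}\in H^1$ by (2). The matrix $e^{itH}$ is always continuous. By Fact A, $H^1\cap C$ is closed under products and adjoints; since $e^{i(t+t')H}=e^{itH}e^{it'H}$ and $e^{-itH}=(e^{itH})^*$, $G$ is a subgroup.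

**Step 2 of (a): differentiable $H$ gives $G=\mathbb R$.** This step also produces the derivative formula that (b) rests on. Let $\sum|k|^2|w_{ij}(k)|^2<\infty$, i.e. $H\in H^1\cap C$. The product rule gives $\partial_m(H^n)=\sum_{l<n}H^l(\partial_mH)H^{n-1-l}$, so $\|\partial_m(H^n)\|\le n\|H\|_\infty^{n-1}\|\partial_mH\|$ a.e. Hence $\sum_n\frac{(it)^n}{n!}H^n$ converges absolutely in $H^1$, its sum $e^{itH}$ is in $H^1$, and $G=\mathbb R$. Differentiating term by term, and using $\int_0^ts^l(t-s)^k\,ds=\frac{l!\,k!}{(l+k+1)!}t^{l+k+1}$ in the last equality,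
$$\partial_me^{itH}=\sum_{l,k\ge0}\frac{(it)^{l+k+1}}{(l+k+1)!}H^l(\partial_mH)H^k=i\int_0^te^{isH}(\partial_mH)e^{i(t-s)H}\,ds\quad\text{a.e.} \tag{6}$$

**Step 3 of (a): a non-discrete $G$ forces $H\in H^1$.** This step recovers $H$ from $e^{itH}$ at one small time by a logarithm. If the group $G$ is not discrete, differences of nearby elements give arbitrarily small nonzero elements of $G$. Pick $t\in G$, $t\ne0$, with $|t|\,\|H\|_\infty\le\frac12$. Then $X=e^{itH}-1\in H^1\cap C$, and $\|X\|_\infty\le\frac12$ because $|e^{ix}-1|\le|x|$ for real $x$. For real $|x|\le\frac12$ the principal logarithm of $e^{ix}$ is $ix$. So, diagonalizing $H(\theta)$,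
$$itH=\sum_{n\ge1}\frac{(-1)^{n+1}}nX^n .$$
As before $\|\partial_m(X^n)\|\le n\|X\|_\infty^{n-1}\|\partial_mX\|$, so $\|\partial_m(X^n)/n\|\le2^{1-n}\|\partial_mX\|$ a.e., and the series converges absolutely in $H^1$. Hence $H\in H^1$, i.e. $\sum|k|^2|w_{ij}(k)|^2<\infty$. This proves (a).

## 7. The limiting speed

Let $G=\mathbb R$. By (a), $H\in H^1\cap C$.

**Step 1 of (b): time averaging.** This step shows that the limit exists and expresses it by the diagonal blocks of $\partial_mH$. Multiply (6) by $e^{-itH}$, apply it to $\hat\psi$, and replace $s$ by $t-s$: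
$$\frac1te^{-itH}\partial_m(e^{itH}\hat\psi)=\frac it\int_0^te^{-isH}(\partial_mH)e^{isH}\,ds\ \hat\psi+\frac1t\partial_m\hat\psi .$$
At a fixed $\theta$,
$$\frac1t\int_0^te^{-isH}(\partial_mH)e^{isH}ds=\sum_{E,E'}\Big(\frac1t\int_0^te^{-is(E-E')}ds\Big)P_E(\partial_mH)P_{E'}\longrightarrow D_m:=\sum_EP_E(\partial_mH)P_E,$$
since the scalar averages tend to $0$ for $E\ne E'$ and equal $1$ for $E=E'$. The first term on the right of the previous display is bounded by $\|\partial_mH\|\,|\hat\psi|\in L^2$ for all $t$, and $\frac1t\partial_m\hat\psi\to0$ uniformly. By dominated convergence the left side tends to $iD_m\hat\psi$ in $L^2$. As $e^{-itH}$ is unitary, (2) yields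
$$L(\psi)^2=\frac1{4\pi^2}\sum_{m=1}^d\int_{\mathbb T^d}|D_m\hat\psi|^2\,d\theta<\infty. \tag{7}$$

**Step 2 of (b): the eigenvalues are in $H^1$.** This step makes $\nabla E_j$ meaningful. On a.e. line parallel to the $m$-th axis $H$ is absolutely continuous. On such a line Fact C gives $|E_j(\theta)-E_j(\theta')|\le\|H(\theta)-H(\theta')\|\le\int\|\partial_mH\|$ over the segment from $\theta$ to $\theta'$. So $E_j$ is absolutely continuous there, with $|\partial_mE_j|\le\|\partial_mH\|$ a.e., and $E_j\in H^1$ by Fact A.

**Step 3 of (b): blocks of $\partial_mH$ are scalar almost everywhere.** This step identifies $D_m$. We claim that for a.e. $\theta$ and each $E\in\sigma(H(\theta))$, all $E_j$ with $E_j(\theta)=E$ have the same $\partial_mE_j(\theta)$, and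
$$P_E(\partial_mH)P_E=(\partial_mE_j)P_E. \tag{8}$$
For a.e. $\theta$ we have, with $\mathbf e_m$ the $m$-th unit vector and $B=\partial_mH(\theta)$,
$$H(\theta+s\mathbf e_m)=H(\theta)+sB+o(s)\qquad(s\to0),$$
and all $E_j$ are differentiable at $\theta$ in direction $m$. Fix such a $\theta$ and an eigenvalue $E=E_{b+1}=\dots=E_{b+q}$ of multiplicity $q$. Let $\beta_1\le\dots\le\beta_q$ be the eigenvalues of $P_EBP_E$ on $\mathrm{ran}\,P_E$.

Apply Fact E to $A=H(\theta)$ and $B$, and consider the $q$ branches with $\mu_l(0)=E$. Differentiating $(A+sB)u_l=\mu_lu_l$ at $s=0$ gives $(A-E)u_l'(0)+Bu_l(0)=\mu_l'(0)u_l(0)$. Pairing with $u_k(0)\in\mathrm{ran}\,P_E$ kills the first term and leaves $\langle u_k(0),Bu_l(0)\rangle=\mu_l'(0)\delta_{kl}$. So the numbers $\mu_l'(0)$ are the eigenvalues of $P_EBP_E$ on $\mathrm{ran}\,P_E$, and the eigenvalues of $H(\theta)+sB$ near $E$ are $E+s\beta_l+O(s^2)$, $l=1,\dots,q$. For small $s$ these are the ordered eigenvalues with indices $b+1,\dots,b+q$, since the others stay away from $E$ by Fact C. Again by Fact C,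 the $o(s)$ term changes ordered eigenvalues by $o(s)$. The sorted list of the numbers $E+s\beta_l$ is in the order of increasing $l$ for $s>0$ and of decreasing $l$ for $s<0$. Sorting is 1-Lipschitz, so
$$E_{b+l}(\theta+s\mathbf e_m)=\begin{cases}E+s\beta_l+o(s)&(s\downarrow0),\\E+s\beta_{q+1-l}+o(s)&(s\uparrow0).\end{cases}$$
Differentiability forces $\beta_l=\beta_{q+1-l}$. For $l=1$ this reads $\beta_1=\beta_q$, so all $\beta_l$ coincide and equal $\partial_mE_{b+l}(\theta)$. A Hermitian operator on $\mathrm{ran}\,P_E$ with a single eigenvalue is scalar, which is (8).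

A picture for this argument: for $H(\theta)=\mathrm{diag}(\theta,-\theta)$ near $\theta=0$, the ordered eigenvalues $\mp|\theta|$ have kinks at $0$, where $\beta_1=-1\ne\beta_2=1$. Kinks of this kind fill only a null set, because the $E_j$ are absolutely continuous on almost every line.

**Step 4 of (b): the formulas.** By (8), $D_m\hat\psi=\sum_E(\partial_mE)P_E\hat\psi$, a sum of orthogonal vectors, so $\sum_m|D_m\hat\psi|^2=\sum_E|\nabla E|^2|P_E\hat\psi|^2$ a.e. Insert this in (7). For $\psi=\delta_{v_i}$ we have $\hat\psi=\mathbf e_i$ and $\sum_i|P_E\mathbf e_i|^2=\mathrm{tr}\,P_E$; summing over $i$ gives $\sum_E|\nabla E|^2\,\mathrm{tr}\,P_E=\sum_j|\nabla E_j|^2$ in the integrand. This proves (b).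

## 8. Sub-ballistic motion is bounded motion

**Step 1: (i)⇒(ii).** Here (a) and (b) are combined. Sub-ballistic transport requires $\|xe^{it\mathcal H}\delta_{v_i}\|<\infty$ for $i=1,\dots,\nu$ and all large $t$. So $G$ contains a half-line and is not discrete; by (a), $\sum|k|^2|w_{ij}(k)|^2<\infty$ and $G=\mathbb R$. By (b), $0=\sum_iL(\delta_{v_i})^2$ forces $\nabla E_j=0$ a.e. for all $j$, and a continuous $H^1$ function on $\mathbb T^d$ with zero gradient is constant.

**Step 2: (ii)⇒(iii).** Constant eigenvalues make the time dependence explicit. Let $\lambda_1,\dots,\lambda_r$ be the distinct constant eigenvalues. Then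
$$P_{\lambda_l}=\prod_{m\ne l}\frac{H-\lambda_m}{\lambda_l-\lambda_m}\in H^1\cap C,\qquad e^{itH}=\sum_le^{it\lambda_l}P_{\lambda_l},$$
so $\|\nabla(e^{itH}\hat\psi)\|_{L^2}\le\sum_l\|\nabla(P_{\lambda_l}\hat\psi)\|_{L^2}$ for all $t$, and (iii) follows from (2).

**Step 3: (iii)⇒(i) and powers.** A bounded quantity divided by $t$ tends to $0$, so (iii) implies (i). If $\|xe^{it\mathcal H}\psi\|\sim t^\alpha$ for all nonzero compactly supported $\psi$ with $0<\alpha<1$, then (i) holds, hence (iii), which contradicts $t^\alpha\to\infty$. This proves (c).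

**Step 4: part (d).** Here Theorem 1 enters. Let $w\ge0$ and $\Gamma$ be connected. If $\sum|k|^2w_{ij}(k)^2<\infty$, then $G=\mathbb R$ by (a), $L(\delta_v)<\infty$ by (b), and $L(\delta_v)\ge c>0$ by Theorem 1. Otherwise $G$ is discrete by (a), and for $t\notin G$ some $\|xe^{it\mathcal H}\delta_{v_i}\|$ is infinite. $\blacksquare$

Note that (c) together with Step 1 of Section 5 already excludes sub-ballistic connected crystals, since $E_\nu=\lambda$ is not constant. Theorem 1 says more: each $\delta_v$ separately spreads at least linearly, whether or not $H$ is in $H^1$.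

## 9. Every exponent occurs for a single state

**Theorem 3.** For every $d\ge1$ and $\alpha\in(0,1)$ there are a connected crystal over $\mathbb Z^d$ with nonnegative weights, $\nu=4$ and $\sum|k|^2w_{ij}(k)^2<\infty$, and a finitely supported $\psi\ne0$ with $\|xe^{it\mathcal H_\Gamma}\psi\|\sim t^\alpha$.

The plan is to build a $2\times2$ matrix $T(\theta)$ for which $e^{itT}\mathbf e_1$ picks up roughness on infinitely many scales, the $n$-th of which saturates after a time of order $2^n$; and then to hide $T$, whose Fourier coefficients have no definite sign, in the antisymmetric sector of a crystal with nonnegative weights.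

**Step 1 (the matrix $T$).** This step arranges that $\mathbf e_1$ is an eigenvector on half of the intervals, and that on the others the eigenvectors rotate across a gap of size $2^{-n-1}$. Let $\lambda_n=2^{-n}$, $g_n=\lambda_n-\lambda_{n+1}=2^{-n-1}$ and $\ell_n=\ell_02^{-2\alpha n}$ for $n\ge0$, with $\ell_0$ chosen so that $2\sum_n\ell_n=\frac12$. Starting at $\frac12$ and moving toward $0$, partition $(0,\frac12]$ into consecutive intervals $I_0,J_0,I_1,J_1,\dots$ with $|I_n|=|J_n|=\ell_n$, and let $\sigma\in[0,1]$ be the affine coordinate on each, increasing toward $0$. Define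

* on $I_n$: $T=\lambda_{n+1}\mathbf 1+g_n\,rr^\top$ with $r=(\cos\omega,\sin\omega)^\top$, $\omega=\frac\pi2\sigma$;
* on $J_n$: $T=\mathrm{diag}\big(\lambda_{n+1},\,(1-\sigma)\lambda_n+\sigma\lambda_{n+2}\big)$;
* $T(0)=0$, $T(-\theta)=T(\theta)$, extended 1-periodically.

At the start of $I_n$ ($r=\mathbf e_1$), $T=\mathrm{diag}(\lambda_n,\lambda_{n+1})$, and at its end ($r=\mathbf e_2$), $T=\mathrm{diag}(\lambda_{n+1},\lambda_n)$, which is the start of $J_n$. At the end of $J_n$, $T=\mathrm{diag}(\lambda_{n+1},\lambda_{n+2})$, which is the start of $I_{n+1}$. On $I_n\cup J_n$ we have $\|T\|\le\lambda_n$. So $T$ is continuous, also at $0$.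

**Step 2 ($T\in H^1$ with summable coefficients).** This step checks that $T$ is admissible. We have $rr^\top=\frac12\begin{pmatrix}1+\cos2\omega&\sin2\omega\\\sin2\omega&1-\cos2\omega\end{pmatrix}$, whose $\omega$-derivative has operator norm $1$. So $\|T'\|=g_n\frac{\pi}{2\ell_n}\le2^{-n}/\ell_n$ on $I_n$, and $\|T'\|=\frac{\lambda_n-\lambda_{n+2}}{\ell_n}=\frac34\cdot\frac{2^{-n}}{\ell_n}$ on $J_n$. Therefore
$$\int_{\mathbb T}\|T'\|^2\,d\theta\le2\sum_{n\ge0}2\ell_n\cdot\frac{4^{-n}}{\ell_n^2}=\frac4{\ell_0}\sum_{n\ge0}2^{-2(1-\alpha)n}<\infty .$$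
On each compact subset of $(0,\frac12]$, $T$ is Lipschitz. As $T$ is continuous at $0$ and $T'$ is integrable, $T$ is absolutely continuous, so $T\in H^1(\mathbb T)$. Hence $\sum_k(1+k^2)|\hat T_{ij}(k)|^2<\infty$, where $\hat T_{ij}(k)=\int_0^1T_{ij}(\theta)e^{-2\pi ik\theta}d\theta$. Cauchy–Schwarz with $\sum_k(1+k^2)^{-1}<\infty$ gives $\hat T_{ij}\in\ell^1$, so $T(\theta)=\sum_k\hat T(k)e^{2\pi ik\theta}$. Since $T$ is real, even and symmetric, $\hat T_{ij}(k)=\hat T_{ji}(k)=\hat T_{ij}(-k)\in\mathbb R$.

**Step 3 (nonnegative weights by doubling).** This step hides the signs. For $k\in\mathbb Z^d$ set $\tau_{ij}(k)=\hat T_{ij}(k_1)$ if $k_2=\dots=k_d=0$ and $\tau_{ij}(k)=0$ otherwise; put $s_{ij}(k)=|\tau_{ij}(k)|+\mathbf 1_{\{|k|\le1\}}$ for $i,j\in\{1,2\}$. Let $\nu=4$, $Q=0$, let $v_1,\dots,v_4$ be any four distinct points of a fundamental cell, and define in $2\times2$ blocks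
$$w(k)=\begin{pmatrix}A(k)&B(k)\\B(k)&A(k)\end{pmatrix},\qquad A=\tfrac12(s+\tau),\quad B=\tfrac12(s-\tau).$$
As $|\tau|\le s$, all weights are nonnegative. As $\tau$ and $s$ are symmetric in $i,j$ and even in $k$, $w_{ij}(k)=w_{ji}(-k)$. As $0\le A_{ij},B_{ij}\le s_{ij}$, and $\tau_{ij}$ is summable with $\sum_k|k|^2\tau_{ij}(k)^2<\infty$, we get $w_{ij}\in\ell^1$ and $\sum|k|^2w_{ij}(k)^2<\infty$. For $|k|\le1$ all entries of $w(k)$ are at least $\frac12$, so each vertex is joined to all vertices of its own cell and of the neighboring cells, and $\Gamma$ is connected.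

**Step 4 (reduction to $T$).** This step finds the state that sees only $T$. For $\xi\in\mathbb C^2$, the block form and $A-B=\tau$ give
$$H(\theta)\begin{pmatrix}\xi\\-\xi\end{pmatrix}=\begin{pmatrix}T(\theta_1)\xi\\-T(\theta_1)\xi\end{pmatrix}.$$
Let $\psi=\delta_{v_1}-\delta_{v_3}$, so $\hat\psi=(\mathbf e_1,-\mathbf e_1)$. Then $e^{itH}\hat\psi=(u_t,-u_t)$ with $u_t=e^{itT(\theta_1)}\mathbf e_1$, and $u_t\in H^1$ by Step 2 of (a) applied to $T$.

**Step 5 (exact formula for the spreading).** This step computes the norm. On $J_n$ the matrix $T$ is diagonal with first entry $\lambda_{n+1}$, so $u_t=e^{it\lambda_{n+1}}\mathbf e_1$ is constant. On $I_n$, $rr^\top$ is a projection, so $e^{itT}=e^{it\lambda_{n+1}}\big(\mathbf 1+(e^{itg_n}-1)rr^\top\big)$ and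
$$u_t=e^{it\lambda_{n+1}}\Big(\mathbf e_1+(e^{itg_n}-1)\cos\omega\,r\Big),\qquad\cos\omega\,r=\tfrac12(1+\cos2\omega,\ \sin2\omega)^\top .$$
The $\omega$-derivative of $\cos\omega\,r$ is a unit vector, and $|d\omega/d\theta|=\frac\pi{2\ell_n}$. So $|u_t'|=|e^{itg_n}-1|\frac\pi{2\ell_n}$, and with $|e^{itg_n}-1|^2=4\sin^2(tg_n/2)$,
$$\int_{I_n}|u_t'|^2=\frac{\pi^2\sin^2(tg_n/2)}{\ell_n}.$$
The two components $\pm u_t$ give one factor $2$, and evenness in $\theta$ gives another:
$$\|xe^{it\mathcal H_\Gamma}\psi\|^2=\frac{2}{4\pi^2}\cdot2\sum_{n\ge0}\frac{\pi^2\sin^2(tg_n/2)}{\ell_n}=\frac1{\ell_0}\sum_{n\ge0}2^{2\alpha n}\sin^2\big(t\,2^{-n-2}\big). \tag{9}$$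

**Step 6 (the sum is of order $t^{2\alpha}$).** This step estimates (9) by splitting at the scale where $t2^{-n}$ is of order $1$. Let $t\ge1$ and $2^N\le t<2^{N+1}$; constants $C,C',c$ depend only on $\alpha$. For $n\le N$ bound $\sin^2$ by $1$: these terms sum to at most $C2^{2\alpha N}\le Ct^{2\alpha}$. For $n>N$ use $|\sin x|\le|x|$: since $2^N>t/2$, these terms sum to at most
$$t^2\sum_{n>N}2^{2\alpha n-2n}\le C\,t^2\,2^{-2(1-\alpha)N}\le C'\,t^{2\alpha}.$$
For the lower bound keep the term $n=N$: there $t2^{-N-2}\in[\frac14,\frac12)$, so it is at least $2^{2\alpha N}\sin^2\frac14\ge c\,t^{2\alpha}$. Hence $\|xe^{it\mathcal H_\Gamma}\psi\|\sim t^\alpha$. $\blacksquare$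

This is consistent with Theorem 1. By the symmetry that swaps the two blocks, the positive eigenvector $\varphi$ of $H(0)$ has $\varphi_1=\varphi_3$, so $\langle\varphi,\hat\psi(0)\rangle=0$ for this $\psi$. In the same crystal, by Theorem 1 and Theorem 2(d), every $\delta_v$ moves ballistically, with $0<L(\delta_v)<\infty$.
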